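\title{Regular geometric triangulations with edge lengths bounded above and below}

\begin{abstract}
A triangulation is $k$-regular if every vertex has degree $k$, and geometric if every edge is a geodesic arc. Luo, Wu and Zhu conjectured that no $k$-regular geometric triangulation of the Euclidean plane with $k\ge 7$, and no $6$-regular geometric triangulation of the hyperbolic plane, has edge lengths bounded above and bounded away from zero. We show that the Euclidean statement fails for every $k\ge7$ and that the hyperbolic statement holds. In the Euclidean examples the edges are nearly radial and the triangles become long and thin. We also determine the best asymptotic ratio of longest to shortest edge in the Euclidean case, which is $3$ for odd $k$ and $2$ for even $k$, and we classify the degrees for which either plane has a regular geometric triangulation with edge lengths bounded on both sides.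
\end{abstract}

\section{Introduction}\label{sec:intro}

A triangulation of a surface is \emph{$k$-regular} if every vertex has degree $k$, and \emph{geometric} if every edge is embedded as a geodesic arc. The surfaces in this paper are the Euclidean plane $\mathbb E^2$ and the hyperbolic plane $\mathbb H^2$ of curvature $-1$.

The degree is a combinatorial measure of curvature. When $k$ equilateral Euclidean triangles are glued around a point, the angle sum $k\pi/3$ equals $2\pi$ for $k=6$ and exceeds $2\pi$ for $k\ge7$. Accordingly $\mathbb E^2$ carries the $6$-regular triangular lattice, and $\mathbb H^2$ carries, for each $k\ge7$, the $k$-regular tiling by equilateral triangles with angles $2\pi/k$. In these matched cases all edges have the same length. The mismatched cases occur as well, but something has to degenerate. Luo, Wu and Zhu \cite{LWZ} quote the following facts, which we do not use in any proof.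
\begin{enumerate}
\item[(i)] $\mathbb E^2$ has $k$-regular geometric triangulations for every $k\ge6$, and for $k\ge7$ some of these have a uniform upper bound on the edge lengths.
\item[(ii)] $\mathbb H^2$ has $k$-regular geometric triangulations for every $k\ge6$.
\item[(iii)] In a $k$-regular geometric triangulation of $\mathbb E^2$ with $k>6$, and in a $6$-regular geometric triangulation of $\mathbb H^2$, the infimum of the angles of the triangles is $0$.
\end{enumerate}
So the angles degenerate. The problem is whether the edge lengths must degenerate too. The conjecture posed in \cite{LWZ} says that they must:
\begin{quote}
\emph{For $k\ge7$ there is no $k$-regular geometric triangulation of $\mathbb E^2$ whose edge lengths all lie in an interval $[c,C]$ with $0<c\le C<\infty$. Similarly, there is no $6$-regular geometric triangulation of $\mathbb H^2$ with this property.}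
\end{quote}

A count of areas makes both halves plausible. For $k\ge7$ the number of vertices within $n$ steps of a given vertex grows exponentially in $n$ (Lemma~\ref{lem:growth}). If the edges have length at most $C$, these vertices lie in a Euclidean disk of area $\pi C^2n^2$, so exponentially many triangles share a quadratic amount of area, and one expects small triangles to have short edges. In the $6$-regular case the number of triangles within $n$ steps is quadratic in $n$ and a hyperbolic triangle has area less than $\pi$, while a hyperbolic disk of radius $r$ has area $2\pi(\cosh r-1)$. So $n$ steps cover only a disk of radius $O(\log n)$: in some directions the triangulation advances very slowly, and again one expects short edges.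

The first expectation is wrong, because a triangle of small area may be long and thin, and the second is right.

\begin{theorem}\label{thm:euclid}
For every $k\ge7$ there are a $k$-regular geometric triangulation of $\mathbb E^2$ and constants $0<c\le C<\infty$ such that all edge lengths lie in $[c,C]$.
\end{theorem}

\begin{theorem}\label{thm:hyp}
There is no $6$-regular geometric triangulation of $\mathbb H^2$ with all edge lengths in an interval $[c,C]$, $0<c\le C<\infty$.
\end{theorem}

Thus the first sentence of the conjecture is false for every $k\ge7$, the second is true, and the conjecture as a whole is false. From now on $c$ and $C$ always satisfy $0<c\le C<\infty$. The two theorems lead to a complete list.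

\begin{theorem}\label{thm:class}
A $k$-regular geometric triangulation with edge lengths in some interval $[c,C]$ exists on $\mathbb E^2$ if and only if $k\ge6$, and on $\mathbb H^2$ if and only if $k\ge7$.
\end{theorem}

How close to equal can the edge lengths be in Theorem~\ref{thm:euclid}? Let $c_\infty$ and $C_\infty$ be the lower and upper limits of the edge lengths,
\[
c_\infty=\sup_{F}\ \inf_{e\notin F}\operatorname{length}(e),\qquad C_\infty=\inf_{F}\ \sup_{e\notin F}\operatorname{length}(e),
\]
where $F$ runs over the finite sets of edges. Then $c\le c_\infty\le C_\infty\le C$.

\begin{theorem}\label{thm:ratio}
Let $k\ge7$.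
\begin{enumerate}
\item[(a)] Every $k$-regular geometric triangulation of $\mathbb E^2$ with edge lengths in $[c,C]$ satisfies $C_\infty/c_\infty\ge3$ if $k$ is odd and $C_\infty/c_\infty\ge2$ if $k$ is even. In particular the same bounds hold for $C/c$.
\item[(b)] For every odd $k$ there is such a triangulation with $C_\infty/c_\infty=3$, and for every even $k$ there is one with $C_\infty/c_\infty=2$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:hyp} follows from a statement that makes no assumption on the degrees. Write $d_G$ for the graph distance in the $1$-skeleton and $B_G(v,n)$ for the set of vertices at graph distance at most $n$ from $v$.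

\begin{theorem}\label{thm:spread}
Let $T$ be a geometric triangulation of $\mathbb H^2$ with edge lengths in $[c,C]$, and let $\lambda=(\log\cosh c)/C$. For every vertex $v_0$ and every $m$ there are constants $D,E$ such that, for all $N$, the graph ball $B_G(v_0,N+D)$ contains $m$ vertices at pairwise graph distance at least $2\lambda N-E$.
\end{theorem}

The rate $\lambda$ does not depend on $m$: the graph branches into arbitrarily many directions that separate at one fixed linear rate, and the triangular lattice has no room for this.

We prove Theorem~\ref{thm:ratio}(a) first (Section~\ref{sec:flat}), because its proof shows what a Euclidean example has to look like. Section~\ref{sec:grow} sets up a way of growing a triangulation outward one vertex at a time. It is run with a simple schedule for even $k$ in Section~\ref{sec:even} and with a two-step schedule for all $k\ge7$ in Section~\ref{sec:all}. Sections~\ref{sec:hyp} and~\ref{sec:equi} treat the hyperbolic plane and the classification.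

\section{Geometric triangulations}\label{sec:conv}

A \emph{triangulation} of a surface $S$ is a locally finite simplicial complex $K$ with a homeomorphism $|K|\to S$. The \emph{star} of a vertex $v$ is the union of the triangles that contain $v$; the sides opposite $v$ form its \emph{link}; the \emph{open star} is the star minus the link. When $S$ has no boundary every link is a cycle, whose length is the degree of $v$, so all degrees are at least $3$. For a geometric triangulation of $S=\mathbb E^2$ or $\mathbb H^2$ we use three facts.
\begin{enumerate}
\item[(G1)] \emph{Every face is a nondegenerate geodesic triangle, so its angles lie in $(0,\pi)$.} The three sides are geodesic segments that meet only at their endpoints, so they bound a nondegenerate geodesic triangle. The open face is connected, open and closed in the complement of the three sides, and bounded, so it is the inside of that triangle.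
\item[(G2)] \emph{The directions of the edges at a vertex $v$ cut the circle of directions at $v$ into arcs that are the angles at $v$ of the faces of the star; these angles sum to $2\pi$.} Indeed the faces of the star have disjoint interiors and cover a neighborhood of $v$.
\item[(G3)] \emph{If all edges have length at most $C$, then $d_S(v,w)\le C\,d_G(v,w)$ for vertices $v,w$, and every point of a face is within distance $C$ of each vertex of that face.} The first claim is the triangle inequality. For the second, the closed disk of radius $C$ about a vertex is convex and contains the other two vertices.
\end{enumerate}

\section{Flat stars and the lower bound on the ratio}\label{sec:flat}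

The whole Euclidean story is visible in the star of one vertex.

\begin{example}\label{ex:star}
Let $v=(0,0)$ and take the seven points
\[
\begin{gathered}
w_1=(1,1),\quad w_2=(1,2),\quad w_3=(0,1),\quad w_4=(-1,2),\\
w_5=(-1,-1),\quad w_6=(0,-2),\quad w_7=(1,-1).
\end{gathered}
\]
They go once around $v$ counterclockwise, and the determinants $\det(w_t,w_{t+1})$, with $w_8=w_1$, are $1,1,1,3,2,2,2$. So the triangles $v\,w_tw_{t+1}$ form a star of degree $7$ and area $6$. No edge is horizontal: the height differences are $1,2,1,2,1,2,1$ along the edges $vw_t$ and $1,1,1,3,1,1,2$ along the edges $w_tw_{t+1}$. Now apply the map $(x,y)\mapsto(\varepsilon x,y)$. It multiplies all determinants by $\varepsilon$, so we still have a star, of area $6\varepsilon$, while each edge length tends to the corresponding height difference as $\varepsilon\to0$. The area tends to $0$ and the lengths tend to values in $\{1,2,3\}$.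

Inserting the vertex $(-1,1)$ between $w_4$ and $w_5$ replaces the determinant $3$ by $1$ and $2$, removes the edge of height difference $3$, and adds edges of height differences $1,1,2$. This is a star of degree $8$ whose limit lengths lie in $\{1,2\}$.
\end{example}

In the limit the edges at $v$ collapse into two \emph{fans}, one pointing up and one pointing down, separated by two angles close to $\pi$. We show that every triangulation as in Theorem~\ref{thm:ratio} contains stars that degenerate in this way, and that the values $3$ and $2$ in the example cannot be lowered. The hypothesis $k\ge7$ enters through the growth of balls; for $k=6$ the triangular lattice has ratio $1$.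

\begin{lemma}\label{lem:growth}
Let $k\ge7$, let $v_0$ be a vertex of a $k$-regular triangulation of the plane, and let $B_n=B_G(v_0,n)$. Then $|B_{n+1}|\ge\bigl(1+\frac{k-6}{k}\bigr)|B_n|$ for all $n\ge1$.
\end{lemma}

\begin{proof}
By Euler's formula, a simple planar graph on $s\ge3$ vertices has at most $3s-6$ edges. Let $s=|B_n|\ge k+1$. The degrees of the vertices of $B_n$ sum to $ks$, and each edge inside $B_n$ is counted twice, so at least $ks-2(3s-6)>(k-6)s$ edges join $B_n$ to its complement. Their outer endpoints lie in $B_{n+1}\setminus B_n$, and each is the endpoint of at most $k$ of them.
\end{proof}

\begin{proposition}\label{prop:fans}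
Let $k\ge7$ and let $T$ be a $k$-regular geometric triangulation of $\mathbb E^2$ with edge lengths in $[c,C]$. There are integers $\mu,\mu'\ge1$ with $\mu+\mu'=k$ and numbers $\ell_1,\dots,\ell_\mu$ and $\ell'_1,\dots,\ell'_{\mu'}$ in $[c_\infty,C_\infty]$ such that
\begin{align}
|\ell_{t+1}-\ell_t|&\ge c_\infty\ \ (1\le t<\mu), & |\ell'_{t+1}-\ell'_t|&\ge c_\infty\ \ (1\le t<\mu'),\label{eq:step}\\
\ell_1+\ell'_1&\le C_\infty, & \ell_\mu+\ell'_{\mu'}&\le C_\infty.\label{eq:ends}
\end{align}
\end{proposition}

In the $7$-star of Example~\ref{ex:star} the two lists are $(1,2,1,2)$ and $(1,2,1)$.

\begin{proof}
\emph{Stars of small area.} By (G3) the stars of the vertices of $B_n$ lie in the disk of radius $C(n+1)$ about $v_0$, and each triangle belongs to three stars, so the areas of these stars sum to at most $3\pi C^2(n+1)^2$. If, for some $\alpha>0$, all but $J$ vertices had star area at least $\alpha$, then $(|B_n|-J)\alpha\le3\pi C^2(n+1)^2$ for all $n$, contrary to Lemma~\ref{lem:growth}. Hence there are distinct vertices $v_1,v_2,\dots$ whose star areas $\alpha_j$ tend to $0$.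

\emph{The angles.} Here the lower bound $c$ is used. A triangle with an angle $\gamma$ between sides of length at least $c$ has area at least $\frac12c^2\sin\gamma$. So every angle of every triangle in the star of $v_j$ has sine at most $2\alpha_j/c^2$, and lies within $\eta_j$ of $0$ (call it \emph{small}) or of $\pi$ (call it \emph{flat}), where $\eta_j\to0$. Take $j$ so large that $\eta_j<\pi/k$, and let $\tau$ be the number of flat angles at $v_j$. By (G2) the $k$ angles at $v_j$ sum to $2\pi$, so $\tau(\pi-\eta_j)\le2\pi$, which gives $\tau<3$, and $2\pi\le \tau\pi+k\eta_j<(\tau+1)\pi$, which gives $\tau>1$. Thus exactly two angles at $v_j$ are flat. They cut the cyclic sequence of the $k$ edges at $v_j$ into two nonempty runs of consecutive edges, the fans. Number the edges of the fans $1,\dots,\mu$ and $1',\dots,\mu'$ so that one flat angle lies between the two first edges and the other between the two last edges.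

\emph{The limit.} Pass to a subsequence along which $\mu$ and $\mu'$ are constant and the lengths of the $k$ numbered edges converge, to $\ell_t$ and $\ell'_t$. An edge lies in the stars of four vertices only, and the $v_j$ are distinct, so each finite set of edges is disjoint from the set of edges of the star of $v_j$ for large $j$. Therefore every limit of lengths of edges taken from the stars of the $v_j$ lies in $[c_\infty,C_\infty]$. This applies to $\ell_t$ and $\ell'_t$, and also to the sides opposite $v_j$. If two consecutive edges at $v_j$ have lengths $x,y$ and enclose the angle $\gamma$, the opposite side has length $(x^2+y^2-2xy\cos\gamma)^{1/2}$. Within a fan $\gamma\to0$ and this length tends to the difference of the limits of $x$ and $y$ in absolute value, which gives \eqref{eq:step}. At a flat angle $\gamma\to\pi$ and it tends to their sum, which gives \eqref{eq:ends}.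
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ratio}(a)]
By \eqref{eq:ends}, $C_\infty\ge\ell_1+\ell'_1\ge2c_\infty$ for every $k\ge7$. The same inequalities show that the lengths at the ends of a fan satisfy
\begin{equation}\label{eq:endbound}
\ell_1\le C_\infty-c_\infty,\qquad \ell_\mu\le C_\infty-c_\infty .
\end{equation}
Let $k$ be odd. One of $\mu,\mu'$ is even, and by symmetry we may assume that it is $\mu$. Consider the $\mu-1$ differences $\ell_{t+1}-\ell_t$, an odd number of them, each of absolute value at least $c_\infty>0$. If two consecutive differences have the same sign, then three consecutive lengths are monotone, the smallest is at least $c_\infty$, and the largest is at least $3c_\infty$; so $C_\infty\ge3c_\infty$. Otherwise the signs alternate, and as their number is odd the first sign equals the last. If both are positive then $\ell_\mu\ge\ell_{\mu-1}+c_\infty\ge2c_\infty$, and if both are negative then $\ell_1\ge\ell_2+c_\infty\ge2c_\infty$. In either case \eqref{eq:endbound} gives $C_\infty-c_\infty\ge2c_\infty$. Finally $C/c\ge C_\infty/c_\infty$.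
\end{proof}

\section{Growing a triangulation outward}\label{sec:grow}

To fill the plane with stars like those of Example~\ref{ex:star} we replace height by the distance $r$ from an origin $O$ and the horizontal coordinate by the polar angle $\theta$. Vertices get integer radii, adjacent vertices get different radii, and the squeezing is done by making angular gaps small. For points $z,z'$ with polar coordinates $(r,\theta)$ and $(r',\theta')$,
\begin{equation}\label{eq:length}
|r-r'|\ \le\ |zz'|\ \le\ |r-r'|+\min(r,r')\,|\theta-\theta'| .
\end{equation}
The lower bound is the triangle inequality; the upper bound is the length of the path made of an arc of the smaller circle and a radial segment. If radii grow linearly and gaps shrink geometrically, edge lengths approach differences of radii.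

The difficulty is to be sure that the triangles we add never overlap. It is easy to control the orientation of each new triangle, but that is a local condition. We therefore also keep the boundary of the growing disk star-shaped about $O$; a winding number count then turns the local condition into global injectivity.

\begin{definition}\label{def:adm}
An \emph{admissible disk} is an oriented finite simplicial complex $X$ homeomorphic to a closed disk, with a map $f\colon|X|\to\mathbb E^2$ that is affine on each simplex, such that:
\begin{enumerate}
\item[(A1)] every positively oriented triangle has a nondegenerate counterclockwise image;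
\item[(A2)] the vertices of the positively oriented boundary cycle, called the \emph{front}, have images different from $O$; if $y$ follows $x$ on the front, the oriented angle at $O$ from $f(x)$ to $f(y)$, called a \emph{gap}, lies in $(0,\pi)$; and the gaps sum to $2\pi$.
\end{enumerate}
\end{definition}

We do not assume that $f$ is injective, and we denote a vertex and its image by the same letter. A segment whose endpoints have a gap in $(0,\pi)$ misses $O$, and the polar angle is strictly increasing along it. By (A2) the image of the front is therefore the graph $r=\rho_X(\theta)$ of a positive continuous function, traversed once counterclockwise. Let $P(X)=\{r\le\rho_X(\theta)\}$.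

\begin{lemma}\label{lem:cover}
In an admissible disk $X$, distinct triangles have images with disjoint interiors, and $f(|X|)\supset P(X)$.
\end{lemma}

\begin{proof}
Let $x$ be a point that lies on the image of no edge. The winding number of a closed polygon about $x$ is $1/2\pi$ times the sum of the oriented angles that its sides subtend at $x$, and reversing a side changes the sign of its contribution. An interior edge of $X$ occurs in the boundaries of two positively oriented triangles with opposite directions, so
\[
\sum_{t}\operatorname{wind}(\partial f(t),x)=\operatorname{wind}(f(\partial X),x),
\]
the sum being over all triangles $t$ of $X$. By (A1) each term on the left is $1$ or $0$ according as $x$ lies in $f(t)$ or not. The right side is $1$ if $x\in P(X)$, since $x$ can be moved radially to $O$ without meeting the front, and $0$ otherwise, since $x$ can then be moved radially to infinity. So $x$ lies in exactly one $f(t)$ if $x\in P(X)$, and in none otherwise. If two images had overlapping interiors, the overlap would be a nonempty open set and would contain a point off the finitely many edges, covered twice. Finally, $f(|X|)$ is compact and contains a dense subset of $P(X)$.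
\end{proof}

\subsection*{Completing a front vertex}
Fix $k$. Let $p$ be a front vertex of $X$ with $m=k-\deg_X(p)\ge1$, and let $a$ and $b$ be the front vertices before and after $p$. To \emph{complete} $p$ is to add new vertices $c_1,\dots,c_m$, the \emph{children} of $p$, and the oriented triangles
\[
(p,a,c_1),\ (p,c_1,c_2),\ \dots,\ (p,c_{m-1},c_m),\ (p,c_m,b).
\]
These triangles form a disk glued to $X$ along the boundary arc $a\,p\,b$, so the result $X'$ is a disk. It is a simplicial complex because every new edge contains a new vertex and $a\ne b$. The oriented boundaries of the new triangles add up to $p\to a\to c_1\to\dots\to c_m\to b\to p$, and $p\to a$, $b\to p$ cancel the front edges $a\to p$, $p\to b$; so the orientation extends, and on the front $p$ is replaced by $c_1,\dots,c_m$. In $X'$ the vertex $p$ is interior of degree $k$, every child has degree $3$, the degrees of $a$ and $b$ have increased by $1$, and no other degree has changed.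

It remains to place the children. Condition (A2) concerns their order as seen from $O$, and (A1) their order as seen from $p$. For the latter, given $p\ne O$ and $q\ne p$, let $\psi_p(q)\in(-\pi,\pi]$ be the oriented angle at $p$ from the outward radial direction to the direction of $q$. With $\delta=\theta_q-\theta_p$, it is the argument of the vector $(r_q\cos\delta-r_p,\ r_q\sin\delta)$. This formula shows:
\begin{enumerate}
\item[(P1)] if $0<|\delta|<\pi$, then $\psi_p(q)$ has the sign of $\delta$ and $0<|\psi_p(q)|<\pi$;
\item[(P2)] if $\delta=0$ and $r_q>r_p$, then $\psi_p(q)=0$;
\item[(P3)] for fixed $r_q>r_p$, $\psi_p(q)\to0$ as $\delta\to0$.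
\end{enumerate}
When completing $p$ we choose real values $\theta_a<\theta_p<\theta_b$ whose differences are the two gaps at $p$.

\begin{lemma}\label{lem:criterion}
Let $X$ be admissible. Suppose that the children of $p$ are points different from $O$ and $p$ with
\[
\theta_a<\theta_{c_1}<\dots<\theta_{c_m}<\theta_b,\qquad \psi_p(a)<\psi_p(c_1)<\dots<\psi_p(c_m)<\psi_p(b),
\]
and that some child $c_j$ has $\theta_{c_j}=\theta_p$ and $r_{c_j}>r_p$. Then $X'$ is admissible.
\end{lemma}

\begin{proof}
By (P1) and (P2) the increasing sequence of $\psi$-values lies in $(-\pi,\pi)$ and contains $0$. Two consecutive terms therefore lie both in $(-\pi,0]$ or both in $[0,\pi)$, and their difference is in $(0,\pi)$. Each new triangle has the form $(p,x,y)$ with $x,y$ consecutive, so it is nondegenerate and counterclockwise. In the same way the $\theta$-sequence contains $\theta_p$, so each new gap is positive and at most $\max(\theta_p-\theta_a,\theta_b-\theta_p)<\pi$, and the new gaps sum to $\theta_b-\theta_a$, the sum of the two gaps they replace.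
\end{proof}

By (P3) the conditions are easy to meet if all children are crowded near the ray through $p$. But to make the gaps shrink we must put some children in the middle of the old gaps, and then the order seen from $p$ is not automatic: a point $c$ of the sector between $p$ and $b$ that lies on the same side of the line $pb$ as $O$ makes $(p,c,b)$ clockwise. It suffices to place $c$ higher than both $p$ and $b$.

\begin{lemma}\label{lem:high}
Let $0<\theta_c-\theta_p<\theta_b-\theta_p<\pi$ and $r_c>\max(r_p,r_b)$. Then $0<\psi_p(c)<\psi_p(b)$. Likewise, if $0<\theta_p-\theta_c<\theta_p-\theta_a<\pi$ and $r_c>\max(r_p,r_a)$, then $\psi_p(a)<\psi_p(c)<0$.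
\end{lemma}

\begin{proof}
Reflection in the line $Op$ turns the second statement into the first. By (P1) both $\psi_p(c)$ and $\psi_p(b)$ lie in $(0,\pi)$, so we must show that $\Phi(c)>0$, where $\Phi(z)=\det(z-p,\,b-p)$. The function $\Phi$ is affine, vanishes on the line $pb$, and $\Phi(O)=-\det(p,b)<0$. The ray from $O$ through $c$ meets the segment $pb$ in a point $x$ of norm at most $\max(r_p,r_b)<r_c$, so $c=\sigma x$ with $\sigma>1$. Then $\Phi(c)=\sigma\Phi(x)+(1-\sigma)\Phi(O)=(1-\sigma)\Phi(O)>0$.
\end{proof}

\begin{lemma}\label{lem:place}
Let $X$ be admissible, let $p$ be a front vertex with $m\ge1$, and let radii $r_{c_1},\dots,r_{c_m}>r_p$ be prescribed.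
\begin{enumerate}
\item[(a)] \emph{(Wide placement.)} If $m\ge3$, $r_{c_1}>r_a$ and $r_{c_m}>r_b$, the angles of the children can be chosen so that $X'$ is admissible and $\theta_{c_1}=\frac12(\theta_a+\theta_p)$, $\theta_{c_2}=\theta_p$, $\theta_{c_m}=\frac12(\theta_p+\theta_b)$.
\item[(b)] \emph{(Narrow placement.)} The angles of the children can be chosen so that $X'$ is admissible, $\theta_{c_1}=\theta_p$, and all $\theta_{c_j}$ lie in $[\theta_p,\theta_b)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Both parts use the following step. Given a point $z$ with $0<\theta_z-\theta_p<\pi$ and a radius $r>r_p$, there is a point $y$ of radius $r$ with $\theta_p<\theta_y<\theta_z$ and $0<\psi_p(y)<\psi_p(z)$; this follows from (P1) and (P3) by taking $\theta_y$ close to $\theta_p$.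

(a) Place $c_1,c_2,c_m$ as stated. Lemma~\ref{lem:high} gives $\psi_p(a)<\psi_p(c_1)<0$ and $0<\psi_p(c_m)<\psi_p(b)$, and $\psi_p(c_2)=0$ by (P2). Place $c_{m-1},c_{m-2},\dots,c_3$ in this order, each by the step with $z$ the child placed just before, starting from $z=c_m$. Lemma~\ref{lem:criterion} applies.

(b) Place $c_1$ at angle $\theta_p$, so that $\psi_p(a)<0=\psi_p(c_1)<\psi_p(b)$. Place $c_m,c_{m-1},\dots,c_2$ in this order by the step, starting from $z=b$. Lemma~\ref{lem:criterion} applies.
\end{proof}

\subsection*{Passing to the limit}

\begin{lemma}\label{lem:limit}
Let $X_0\subset X_1\subset\cdots$ be admissible disks with compatible orientations and maps, such that every vertex of $X_s$ is an interior vertex of degree $k$ of $X_{s+1}$. Suppose that all front edges have length at most $C$ and that the smallest radius $R_s$ of a front vertex of $X_s$ tends to infinity. Then $f$ is a homeomorphism from $|\bigcup_sX_s|$ onto $\mathbb E^2$, and so defines a $k$-regular geometric triangulation of $\mathbb E^2$.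
\end{lemma}

\begin{proof}
Let $K=\bigcup_sX_s$. If $v\in X_s$, its link in $X_{s+1}$ is a cycle of length $k$; its link in a later disk is a cycle containing this one, hence equal to it. So $K$ is locally finite and $k$-regular.

\emph{Surjectivity.} Every point of the front of $X_s$ has norm at least $R_s-C$, so $P(X_s)$ contains the disk of radius $R_s-C$ about $O$. Apply Lemma~\ref{lem:cover}.

\emph{$f$ maps each open star homeomorphically onto an open set.} Let $w_1,\dots,w_k$ be the link of $v$, numbered so that the triangles $(v,w_t,w_{t+1})$ are positively oriented. By (A1) the direction from $v$ to $w_{t+1}$ is obtained from the direction to $w_t$ by a counterclockwise turn through an angle in $(0,\pi)$, and these angles sum to $2\pi j$ for an integer $j\ge1$. All but finitely many directions at $v$ point into exactly $j$ of the triangles, whose interiors are disjoint by Lemma~\ref{lem:cover}; so $j=1$. Then the $k$ rays from $v$ through the $w_t$ cut the plane into $k$ sectors, each containing one of the triangles. Hence $f$ maps the compact star bijectively, and so homeomorphically, onto a polygon star-shaped about $v$, and the open star onto the interior of that polygon. The open stars cover $|K|$, so $f$ is a local homeomorphism.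

\emph{Injectivity.} Suppose $f(x)=f(y)$ with $x\ne y$. Choose disjoint open neighborhoods $U,V$ of $x,y$, each inside an open star. Then $f(U)\cap f(V)$ is open and nonempty, so it contains a point off the images of the edges of the two stars. This point has two different preimages, each in an open triangle. As $f$ is injective on each triangle, the triangles are different and their images have overlapping interiors. Both lie in some $X_s$, which contradicts Lemma~\ref{lem:cover}.

A bijective local homeomorphism is a homeomorphism, and $f$ maps edges to segments.
\end{proof}

What is left is to choose a schedule: the order in which front vertices are completed and the radii of the children. In both schedules below the gaps are controlled by one observation.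
\begin{enumerate}
\item[(H)] If the polar angles of the vertices of a new front include those of all vertices of an old front and the midpoints of all gaps of the old front, then the largest gap of the new front is at most half the largest gap of the old one.
\end{enumerate}

\section{Even degree: radii differing by 1 or 2}\label{sec:even}

The fans $(1,2,1,2,1)$ and $(1,2,1)$ of the $8$-star in Example~\ref{ex:star} suggest fronts that zigzag between two consecutive radii. Take $k=8$. Start with the star of $O$, its eight neighbors placed at angles $j\pi/4$ and radii alternately $1$ and $2$. Each of the four vertices of radius $1$ has degree $3$ and receives five children, at radii $3,2,3,2,3$; the end children are higher than the front neighbors, of radius $2$, so wide placement is possible. The four vertices of radius $2$ stay on the front and now have degree $5$. The new front has $4+20=24$ vertices, with radii alternately $2$ and $3$ and gaps at most $\pi/8$. Of its twelve vertices of radius $2$, four have degree $5$ and eight have degree $3$; they need three and five children. These numbers are again odd, so the step can be repeated one level higher.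

\begin{proposition}\label{prop:even}
Let $k\ge8$ be even. There is a $k$-regular geometric triangulation of $\mathbb E^2$ with edge lengths in $[1,\,2+2\pi/k]$ and $C_\infty\le2$.
\end{proposition}

\begin{proof}
We construct admissible disks $X_0\subset X_1\subset\cdots$ whose interior vertices have degree $k$ and whose fronts $F_n$ satisfy:
\begin{enumerate}
\item[$(\mathrm I_n)$] the vertices of $F_n$ are alternately \emph{low}, of radius $n+1$ and degree $3$ or $5$, and \emph{high}, of radius $n+2$ and degree $3$; and $F_n$ has at least $k$ vertices.
\end{enumerate}
Let $X_0$ be the star of a vertex placed at $O$, with $k$ neighbors $q_1,\dots,q_k$ at equal gaps $g_0=2\pi/k$ and radii alternately $1$ and $2$. The triangles $(O,q_j,q_{j+1})$ are counterclockwise because $g_0<\pi$, and every $q_j$ has degree $3$. So $X_0$ is admissible and $(\mathrm I_0)$ holds.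

Given $X_n$, complete the low vertices of $F_n$ one after another. The front neighbors of a low vertex are high, so completing one low vertex changes neither the degree nor the front neighbors of another. A low vertex $p$ gets $m\in\{k-3,k-5\}$ children; since $k\ge8$ is even, $m$ is odd and $m\ge3$. Give the children the radii $n+3,n+2,n+3,\dots,n+3$ in order. All exceed $r_p=n+1$, and the end children have radius $n+3>n+2=r_a=r_b$, so Lemma~\ref{lem:place}(a) applies. Call the resulting disk $X_{n+1}$.

The front $F_{n+1}$ consists of the high vertices of $F_n$, which have radius $n+2$ and degree $3+2=5$, separated by blocks of children, which have degree $3$. Each block begins and ends with radius $n+3$, so the radii on $F_{n+1}$ alternate between $n+2$ and $n+3$, and all vertices of radius $n+3$ have degree $3$. This is $(\mathrm I_{n+1})$. A low vertex of $F_n$ is interior in $X_{n+1}$; a high one is low in $F_{n+1}$ and interior in $X_{n+2}$.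

Let $g_n$ be the largest gap of $F_n$. The high vertices of $F_n$ remain on $F_{n+1}$, each low vertex has its child $c_2$ at the same angle, and each gap of $F_n$ has a low endpoint, one of whose end children sits at the midpoint. By (H), $g_n\le2^{-n}g_0$.

The edges at $O$ have length $1$ or $2$. The edges created when $p\in F_n$ is completed are the edges $pc_j$ and the edges $ac_1$, $c_jc_{j+1}$, $c_mb$, which belong to $F_{n+1}$. So every edge not at $O$ is, for some $n$, an edge of $F_n$, with radii differing by $1$, or an edge from a low vertex of $F_n$ to a child, with radii differing by $1$ or $2$. In both cases the smaller radius is $n+1$ and the angles differ by at most $g_n$. By \eqref{eq:length} the length lies in $[1,\,2+(n+1)2^{-n}g_0]$. Since $(n+1)2^{-n}\le1$, all lengths lie in $[1,2+g_0]$; since $(n+1)2^{-n}\to0$ and finitely many edges belong to each $n$, we get $C_\infty\le2$. Lemma~\ref{lem:limit} applies to $X_0\subset X_2\subset X_4\subset\cdots$.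
\end{proof}

Here $c_\infty\ge1$, so $C_\infty/c_\infty\le2$, and Theorem~\ref{thm:ratio}(a) gives equality. This proves Theorem~\ref{thm:ratio}(b) for even $k$.

\begin{remark}\label{rem:color}
The parity of $k$ cannot be avoided in a scheme of this kind. If all radii are integers and adjacent radii differ by $1$ or $2$, the radius modulo $3$ is a proper coloring of the vertices with three colors. The link of a vertex then alternates between the two other colors, so the degree is even.
\end{remark}

\section{All degrees $k\ge7$: radii differing by 1, 2 or 3}\label{sec:all}

For odd $k$ a low vertex of degree $3$ has an even number of children, so an alternating block cannot begin and end with a high child. Wide placement needs both end children above the old high vertices. We therefore put all children, low or high, on two new levels above the old front, and complete the old high vertices in the same round. Now any block length is allowed; the new front can be labeled low and high alternately as soon as its length is even. This has to be checked, and it dictates the starting disk: the star of a vertex has a front of length $k$, which may be odd, whereas the union of the stars of the two ends of an edge has a front of length $2k-4$.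

\begin{proposition}\label{prop:all}
Let $k\ge7$. There is a $k$-regular geometric triangulation of $\mathbb E^2$ in which all edges, except the finitely many at two vertices $o,o'$, have lengths in $[1,\,3+2\pi/(k-2)]$, and $C_\infty\le3$.
\end{proposition}

\begin{proof}
We first fix the combinatorics, including the labels low and high on every front, and then choose positions.

\emph{The core.} Let $M_0=2k-4$. The disk $X_0$ has vertices $o,o',q_0,\dots,q_{M_0-1}$ and oriented triangles
\[
(o,o',q_{k-2}),\quad (o',o,q_0),\quad (o',q_j,q_{j+1})\ \ (0\le j\le k-3),\quad (o,q_j,q_{j+1})\ \ (k-2\le j\le 2k-5),
\]
with $q_{M_0}=q_0$. The neighbors of $o'$ are $o,q_0,\dots,q_{k-2}$ and those of $o$ are $o',q_{k-2},\dots,q_{2k-5},q_0$, so both have degree $k$. On the front $F_0=(q_0,\dots,q_{M_0-1})$ the vertices $q_0$ and $q_{k-2}$ have degree $4$ and all others have degree $3$.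

\emph{One round.} Suppose that the front $F_s$ of $X_s$ satisfies:
\begin{enumerate}
\item[$(\mathrm J_s)$] $F_s$ has even length $M_s\ge10$, its vertices have degree $3$ or $4$, and the number $n_s$ of vertices of degree $4$ is even.
\end{enumerate}
This holds for $s=0$ with $n_0=2$. Label the vertices of $F_s$ alternately low and high. Complete all low vertices, then all high vertices, and call the result $X_{s+1}$ (Figure~\ref{fig:round}). Let $d\in\{3,4\}$ denote the degree in $X_s$.

The front neighbors of a low vertex are high, so when its turn comes it still has degree $d$ and its original neighbors. It gets $k-d\ge3$ children. After this first phase the front consists of the high vertices separated by blocks of at least three children, and a high vertex has degree $d+2$. Its front neighbors are the last child of the preceding low vertex and the first child of the following one; completing another high vertex changes neither these neighbors nor its degree. It gets $k-d-2\ge k-6\ge1$ children. This is where $k\ge7$ is needed: for $k=6$ a high vertex with $d=4$ would have no child.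

The front $F_{s+1}$ consists of all the children. The first and the last child of a low vertex are different, and each has its degree raised once, from $3$ to $4$, by the adjacent high vertex; all other children have degree $3$. There are $M_s/2$ low and $M_s/2$ high vertices, and $\sum_{F_s}(k-d)=(k-3)M_s-n_s$, so
\[
n_{s+1}=M_s,\qquad M_{s+1}=\sum_{F_s}(k-d)-2\cdot\frac{M_s}{2}=(k-4)M_s-n_s .
\]
Both numbers are even, and $M_{s+1}\ge\frac32M_s+\frac12M_s=2M_s$ by the lower bounds on the numbers of children. So $(\mathrm J_{s+1})$ holds. (For $k=7$ the lengths begin $10,28,74$.) Every vertex of $X_s$ is interior of degree $k$ in $X_{s+1}$.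

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.3,yscale=1.05]
\draw[gray!50] (-0.3,1)--(8.3,1) (-0.3,2)--(8.3,2) (-0.3,3)--(8.3,3) (-0.3,4)--(8.3,4);
\node[left] at (-0.3,1) {\small $2s+1$}; \node[left] at (-0.3,2) {\small $2s+2$};
\node[left] at (-0.3,3) {\small $2s+3$}; \node[left] at (-0.3,4) {\small $2s+4$};
\draw[very thick] (0,2)--(2,1)--(4,2)--(6,1)--(8,2);
\draw[very thick] (1,3)--(2,4)--(2.35,3)--(3,4)--(4,3)--(4.5,4)--(5,3)--(6,4)--(7,3);
\draw (0,2)--(1,3)--(2,1)--(2,4) (2.35,3)--(2,1)--(3,4)--(4,2)--(4,3)
  (4.5,4)--(4,2)--(5,3)--(6,1)--(6,4) (6,1)--(7,3)--(8,2);
\draw[dashed] (2,1)--(2,0.3) (4,2)--(4,1.2) (6,1)--(5.6,0.3) (6,1)--(6.4,0.3);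
\node[below left] at (2,1) {$u$}; \node[below right] at (4,1.95) {$y$}; \node[right] at (6.2,0.75) {$u'$};
\end{tikzpicture}
\caption{Part of one round for $k=7$, drawn schematically with the polar angle increasing to the right and the radius increasing upward. The thick zigzags are the old front (below) and the new front (above); dashed edges lead into the old disk. The low vertices $u$ and $u'$, of degrees $3$ and $4$, receive four and three children. The high vertex $y$, of degree $3$, gains two edges from this and then receives two children. All three vertices end with degree $7$.}
\label{fig:round}
\end{figure}

\emph{Positions.} Low vertices of $F_s$ get radius $2s+1$ and high vertices of $F_s$ get radius $2s+2$. For the core put $o=(-\varepsilon,0)$, $o'=(\varepsilon,0)$ and $\theta_{q_j}=-\frac\pi2+jg_0$, where $g_0=2\pi/M_0=\pi/(k-2)$. Then $q_0$ lies on the negative and $q_{k-2}$ on the positive $y$-axis, so $(o,o',q_{k-2})$ and $(o',o,q_0)$ are counterclockwise. The triangles $(O,q_j,q_{j+1})$ are counterclockwise, and they remain so when $O$ is replaced by $o$ or $o'$, provided that $\varepsilon>0$ is smaller than the distance from $O$ to each line $q_jq_{j+1}$. So $X_0$ is admissible.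

In round $s$ all children lie on $F_{s+1}$ and have radius $2s+3$ or $2s+4$, more than the radius of any vertex of $F_s$. A low vertex has at least three children and front neighbors in $F_s$, so we use wide placement. For a high vertex we use narrow placement, which puts no condition on the radii of the front neighbors. By Lemma~\ref{lem:place} all disks are admissible.

\emph{Gaps.} Let $g_s$ be the largest gap of $F_s$. Every vertex of $F_s$ has a child at its own angle ($c_2$ for a low vertex, $c_1$ for a high one), and every gap of $F_s$ has a low endpoint, one of whose end children sits at the midpoint. By (H), $g_s\le2^{-s}g_0$.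

\emph{Edge lengths.} Completing a low vertex $u\in F_s$ creates edges from $u$ to its children, edges $c_jc_{j+1}$ of $F_{s+1}$, and the edges $ac_1$, $c_mb$ from high vertices of $F_s$ to end children. Completing a high vertex $y\in F_s$ creates edges from $y$ to its children and edges $ac_1$, $c_jc_{j+1}$, $c_mb$, which all belong to $F_{s+1}$. Hence every edge not at $o$ or $o'$ is of one of the following types for some $s$.
\begin{itemize}
\item An edge of $F_s$: the radii are $2s+1$ and $2s+2$, and the angles differ by at most $g_s$.
\item An edge from a vertex of $F_s$ to its child: the radii differ by $2$ or $3$ for a low vertex and by $1$ or $2$ for a high one. The child lies between the midpoints of the two gaps of $F_s$ at the parent, so the angles differ by at most $g_s$.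
\item An edge from a high vertex of $F_s$ to an end child of an adjacent low vertex: the radii differ by $1$ or $2$, and the angles differ by half a gap of $F_s$.
\end{itemize}
In each case the smaller radius is at most $2s+2$, so by \eqref{eq:length} the length lies in $[1,\,3+(2s+2)2^{-s}g_0]$. Since $(2s+2)2^{-s}\le2$, it lies in $[1,3+2g_0]$; since $(2s+2)2^{-s}\to0$ and finitely many edges belong to each $s$, we get $C_\infty\le3$. The front vertices of $X_s$ have radius at least $2s+1$, so Lemma~\ref{lem:limit} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:euclid} and of Theorem~\ref{thm:ratio}(b) for odd $k$]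
In Proposition~\ref{prop:all} the finitely many edges at $o$ and $o'$ have positive lengths, so all lengths lie in some $[c,C]$. Moreover $c_\infty\ge1$ and $C_\infty\le3$, so $C_\infty/c_\infty\le3$, with equality for odd $k$ by Theorem~\ref{thm:ratio}(a).
\end{proof}

\section{Escaping from a line in the hyperbolic plane}\label{sec:hyp}

To prove Theorem~\ref{thm:spread} we need edge paths that move away at a definite speed. A long edge need not point in a useful direction. What the angle bound (G1) does guarantee is that at every vertex some edge does not point backward toward a given line $L$. In $\mathbb E^2$ this yields no progress: an edge parallel to $L$ keeps its distance. In $\mathbb H^2$ a geodesic that starts tangent to a curve equidistant from $L$ moves away from $L$, by an amount that depends only on its length once distance is measured by the right function.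

That function is linear in the hyperboloid model, which we recall. On $\mathbb R^3$ let $\langle x,y\rangle=x_1y_1+x_2y_2-x_3y_3$. Then $\mathbb H^2=\{\langle x,x\rangle=-1,\ x_3>0\}$, the tangent plane at $x$ is $x^\perp$ with the induced inner product, and the unit speed geodesic from $x$ in the direction of a unit vector $e\in x^\perp$ is $\gamma(\tau)=x\cosh\tau+e\sinh\tau$. An open half-plane is a set $H=\{h>0\}$, where $h(x)=\langle x,\nu\rangle$ and $\langle\nu,\nu\rangle=1$; its boundary line is $L=\{h=0\}$. On $H$ we have $h=\sinh d(\cdot,L)$: the perpendicular to $L$ at $z\in L$ is $z\cosh\tau+\nu\sinh\tau$, on which $h=\sinh\tau$. Along any geodesic $\gamma$ as above,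
\begin{equation}\label{eq:h}
h(\gamma(\tau))=h(x)\cosh\tau+\langle e,\nu\rangle\sinh\tau .
\end{equation}
The Euclidean analogue of \eqref{eq:h} has $1$ and $\tau$ in place of $\cosh\tau$ and $\sinh\tau$; the factor $\cosh\tau>1$ is the whole difference between the two planes.

\begin{lemma}\label{lem:escape}
Let $T$ be a geometric triangulation of $\mathbb H^2$ with edge lengths at least $c$. Every vertex $v\in H$ has a neighbor $w\in H$ with $h(w)\ge h(v)\cosh c$.
\end{lemma}

\begin{proof}
The unit vectors $e\in v^\perp$ with $\langle e,\nu\rangle\ge0$ include a closed half circle, since $e\mapsto\langle e,\nu\rangle$ is linear. If this half circle contained no edge direction, it would lie in the interior of one of the arcs in (G2), and that angle would exceed $\pi$, contrary to (G1). So some edge $vw$, of length $\ell\ge c$, starts in a direction $e$ with $\langle e,\nu\rangle\ge0$. By \eqref{eq:h} and $h(v)>0$ we get $h(w)\ge h(v)\cosh\ell\ge h(v)\cosh c>0$.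
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:spread}]
Choose pairwise disjoint open half-planes $H_1,\dots,H_m$ with boundary lines $L_1,\dots,L_m$; in the disk model, take $m$ disjoint arcs of the boundary circle and the lines joining their endpoints. Each $H_i$ contains a vertex: a point $x\in H_i$ with $d(x,L_i)>C$ lies in some face, and by (G3) the vertices of that face are within distance $C$ of $x$, hence in $H_i$. Let $w^{(i)}_0$ be a vertex in $H_i$. Iterating Lemma~\ref{lem:escape} gives an edge path $w^{(i)}_0,w^{(i)}_1,\dots$ with vertices in $H_i$ and
\[
\sinh d(w^{(i)}_N,L_i)\ge(\cosh c)^N\sinh d(w^{(i)}_0,L_i).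
\]
Since $\sinh t<e^t$, taking logarithms gives
\[
d(w^{(i)}_N,L_i)\ge N\log\cosh c-E',\qquad E'=\max_i\bigl(-\log\sinh d(w^{(i)}_0,L_i)\bigr).
\]
Let $i\ne j$ and let $\gamma\colon[0,\ell]\to\mathbb H^2$ be the unit speed geodesic from $w^{(i)}_N$ to $w^{(j)}_N$. Let $\tau_1$ be the first time at which $\gamma$ is outside $H_i$ and $\tau_2$ the last time at which it is outside $H_j$. Then $\gamma(\tau_1)\in L_i$ and $\gamma(\tau_2)\in L_j$, and $\tau_1\le\tau_2$, since otherwise $\gamma(\tau)\in H_i\cap H_j$ for $\tau_2<\tau<\tau_1$. Hence
\[
\ell\ge\tau_1+(\ell-\tau_2)\ge d(w^{(i)}_N,L_i)+d(w^{(j)}_N,L_j)\ge2N\log\cosh c-2E'.
\]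
The upper bound $C$ converts this into graph distance: by (G3), $d_G(w^{(i)}_N,w^{(j)}_N)\ge\ell/C\ge2\lambda N-E$ with $E=2E'/C$. Finally $d_G(v_0,w^{(i)}_N)\le N+D$ with $D=\max_id_G(v_0,w^{(i)}_0)$, and the $m$ vertices $w^{(i)}_N$ are distinct because they lie in disjoint half-planes.
\end{proof}

\section{The equilateral metric and the classification}\label{sec:equi}

To contradict Theorem~\ref{thm:spread} we need to know the graph of a $6$-regular triangulation of the plane. We forget the given geometry and make all triangles equilateral in the geometry that matches the degree. For $k\ge3$ let $M_k$ be the unit sphere $\mathbb S^2$ if $k\le5$, the plane $\mathbb E^2$ if $k=6$, and $\mathbb H^2$ if $k\ge7$. Let $\Delta_k\subset M_k$ be an equilateral geodesic triangle with angles $2\pi/k$: for $k=3,4,5$ the radial projection of a face of the regular tetrahedron, octahedron or icosahedron; for $k=6$ the triangle of side $1$; for $k\ge7$ the hyperbolic triangle with these angles, which exists because $3\cdot2\pi/k<\pi$ and is determined by them up to isometry. We use the Killing--Hopf theorem: a complete, simply connected Riemannian surface of constant curvature $1$, $0$ or $-1$ is isometric to $\mathbb S^2$, $\mathbb E^2$ or $\mathbb H^2$.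

\begin{lemma}\label{lem:equi}
Let $K$ be a $k$-regular triangulation of a simply connected surface without boundary. There is a homeomorphism $|K|\to M_k$ that maps every face onto a triangle congruent to $\Delta_k$, vertices to vertices and edges to sides.
\end{lemma}

\begin{proof}
Parametrize a triangle congruent to $\Delta_k$ by barycentric coordinates: affinely in $\mathbb E^2$, and in $\mathbb S^2$ or the hyperboloid by projecting from $0\in\mathbb R^3$ the flat triangle with the same vertices. This parametrization commutes with isometries of $M_k$, and on a side it depends only on the two endpoints. Since $k\cdot2\pi/k=2\pi$, $k$ copies of $\Delta_k$ fit around a point and form a polygon $P\subset M_k$. So the star of each vertex of $K$ has a homeomorphism onto $P$ that respects barycentric coordinates. The open stars cover $|K|$. Two of them meet only if their centers span an edge, and then in that open edge and the two adjacent open faces. The isometry of $M_k$ that matches the two images of one face also matches those of the other, which in both charts is the mirror image of the first in the common side. Thus the charts differ by isometries of $M_k$ and define a Riemannian metric of constant curvature on $|K|$.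

This metric is complete. Let $Q\subset P$ be the set of points whose barycentric coordinate at the center is at least $1/3$; it is a compact subset of the interior of $P$, so its distance $\rho$ from $\partial P$ is positive. Every $x\in|K|$ has some barycentric coordinate at least $1/3$, so it corresponds to a point of $Q$ in the chart of some vertex $v$, and a path from $x$ of length less than $\rho$ stays in the star of $v$. Hence every open ball of radius $\rho$ lies in a compact set, and Cauchy sequences converge. The Killing--Hopf theorem gives an isometry onto $M_k$.
\end{proof}

\begin{lemma}\label{lem:ball}
In a $6$-regular triangulation of a surface homeomorphic to the plane, every graph ball of radius $n$ has exactly $1+3n(n+1)$ vertices.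
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:equi} we may assume that $\mathbb E^2$ is triangulated by unit equilateral triangles. Adjacent triangles are mirror images in their common side and any two triangles are joined by a chain of adjacent ones, so this is the triangular lattice. Take the center of the ball as origin and write the vertex $x+ye^{i\pi/3}$ as the integer triple $(x,y,z)$ with $z=-x-y$. Crossing an edge adds $1$ to one coordinate and subtracts $1$ from another. The quantity $\frac12(|x|+|y|+|z|)$ changes by at most $1$ in such a step, and away from the origin it drops by $1$ if we lower a positive coordinate and raise a negative one; so it is the graph distance to the origin. As $x+y+z=0$, it equals $\max(|x|,|y|,|x+y|)$. Among the $(2n+1)^2$ pairs with $|x|,|y|\le n$, exactly $1+2+\dots+n$ have $x+y>n$ and as many have $x+y<-n$. This leaves $(2n+1)^2-n(n+1)=1+3n(n+1)$.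
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:hyp}]
Suppose that $T$ is a $6$-regular geometric triangulation of $\mathbb H^2$ with edge lengths in $[c,C]$. Then $\lambda=(\log\cosh c)/C>0$. Fix a vertex $v_0$ and an integer $m>(1+1/\lambda)^2$, and let $D,E$ be as in Theorem~\ref{thm:spread}, with $D$ an integer as in its proof. For large $N$ let $q\ge0$ be the largest integer with $2q<2\lambda N-E$; then $q/N\to\lambda$. The graph balls of radius $q$ about the $m$ vertices of Theorem~\ref{thm:spread} are pairwise disjoint, since a common vertex would put two centers within distance $2q$, and they lie in $B_G(v_0,N+D+q)$. By Lemma~\ref{lem:ball},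
\[
m\bigl(1+3q(q+1)\bigr)\le1+3(N+D+q)(N+D+q+1).
\]
Dividing by $3N^2$ and letting $N\to\infty$ gives $m\lambda^2\le(1+\lambda)^2$, that is, $m\le(1+1/\lambda)^2$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
\emph{Existence.} On $\mathbb E^2$ use the triangular lattice for $k=6$ and Theorem~\ref{thm:euclid} for $k\ge7$. On $\mathbb H^2$ with $k\ge7$ use the tiling by equilateral triangles with angles $2\pi/k$, in which all edges have the same length; it is obtained by applying Lemma~\ref{lem:equi} to the simplicial complex of Theorem~\ref{thm:euclid}.

\emph{Nonexistence.} The case $k=6$ on $\mathbb H^2$ is Theorem~\ref{thm:hyp}. Let $k\le5$. Degrees are at least $3$, so $3\le k\le5$. Both planes are simply connected, so Lemma~\ref{lem:equi} would give a homeomorphism from a plane onto the compact sphere, which is impossible. In this case no condition on the edges is needed.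
\end{proof}

\begin{thebibliography}{1}
\bibitem{LWZ} Yanwen Luo, Tianqi Wu and Xiaoping Zhu, \emph{Hexagonal Geometric Triangulations}, arXiv:2204.10791 (2022).
\end{thebibliography}
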